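# Supports of constructible sheaves on a torus and the projective dimension of their mirror modules

## Three sheaves on a circle

Let $T^1=\mathbb R/\mathbb Z$ and $R=\mathbb C[z^{\pm1}]$. A local system on $T^1$ is a vector space with an invertible monodromy operator, that is, an $R$-module $N$; write $\iota N$ for the corresponding sheaf. To a constructible sheaf $\mathcal F$ on the circle we attach the complex of $R$-modules $W\mathcal F$ that represents maps from $\mathcal F$ to local systems:
$$R\mathrm{Hom}_R(W\mathcal F,N)\cong R\mathrm{Hom}(\mathcal F,\iota N)\quad\text{for all }N .$$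
Let us compute it three times.

*A point.* Let $\mathcal F=\mathbb C_x$ be a skyscraper. Then $R\mathrm{Hom}(\mathbb C_x,\iota N)$ is the cohomology of $\iota N$ with support in $x$, which is $N$ placed in degree $1$. So $R\mathrm{Hom}(\mathbb C_x,\iota N)=N[-1]=R\mathrm{Hom}_R(R[1],N)$, and $W\mathbb C_x=R[1]$.

*An open arc.* Let $U$ be an open arc and $\mathcal F=\mathbb C_U$, extended by zero. Then $R\mathrm{Hom}(\mathbb C_U,\iota N)=R\Gamma(U;\iota N)=N$, so $W\mathbb C_U=R$.

*The whole circle.* Let $\mathcal F=\mathbb C_{T^1}$. Then $R\mathrm{Hom}(\mathbb C_{T^1},\iota N)=R\Gamma(T^1;\iota N)$ is the complex $N\to N$ in degrees $0,1$ whose map is monodromy minus the identity, i.e. $z-1$ up to a unit. This is $R\mathrm{Hom}_R(R/(z-1),N)$, because $R/(z-1)$ has the free resolution $R\xrightarrow{z-1}R$. So $W\mathbb C_{T^1}=R/(z-1)$.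

Up to shift, the modules are $R$, $R$ and $R/(z-1)$, of projective dimension $0,0,1$; the supports have dimension $0,1,1$. Could $R/(z-1)$ come from something thinner than the circle? A complex of sheaves supported on finitely many points is a direct sum of shifts of skyscrapers, so its image under $W$ is a direct sum of shifts of $R$. Its cohomology is free, and $R/(z-1)$ is not. So one-dimensional support is really needed.

Now pass to $T^2$ with $R=\mathbb C[z_1^{\pm1},z_2^{\pm1}]$. By the same kind of computation (and by Lemma 1 below) $\mathbb C_{T^2}$ goes to $R/(z_1-1,z_2-1)$, of projective dimension $2$. Could a cleverly built *complex* of sheaves, supported on a graph in $T^2$ and spread over many degrees, have the same image? In general: how does the projective dimension of the module bound the dimension of the support from below?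

## The localization functor and two theorems

Let $T=T^n=\mathbb R^n/\mathbb Z^n$, let $p:\mathbb R^n\to T$ be the universal cover and $a:T\to\mathrm{pt}$ the map to a point. Let $R=R_n=\mathbb C[z_1^{\pm1},\dots,z_n^{\pm1}]=\mathbb C[\pi_1(T)]$, the coordinate ring of $(\mathbb C^\times)^n$. It is regular of global dimension $n$. We write [KS] for Kashiwara–Schapira, *Sheaves on Manifolds*.

**Constructible sheaves.** $\mathrm{Sh}^b(T)$ is the bounded derived category of sheaves of $\mathbb C$-vector spaces on $T$ that are constructible for some finite subanalytic stratification, with finite-dimensional stalks. The *support* of $\mathcal F\in\mathrm{Sh}^b(T)$ is the union of the supports of its cohomology sheaves. For $Z\subset T$ locally closed, $\mathcal F_Z$ denotes $\mathcal F|_Z$ extended by zero.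

**Localization.** $\mathrm{Loc}^c(T)$ is the category of compact objects in the unbounded derived category of local systems on $T$. Taking monodromy identifies it with perfect complexes of $R$-modules, hence, $R$ being regular, with $D^b\mathrm{Coh}((\mathbb C^\times)^n)$. The functor
$$W:\mathrm{Sh}^b(T)\to\mathrm{Loc}^c(T)\xrightarrow{\ \sim\ }D^b\mathrm{Coh}((\mathbb C^\times)^n)$$
is the left adjoint of the inclusion of local systems into all sheaves, restricted to constructible sheaves. In formulas: let $\mathcal L$ be the sheaf of $R$-modules, locally free of rank one over the constant sheaf $R_T$, with tautological monodromy. The inclusion of local systems is the exact functor $\iota:D(R)\to D(\mathbb C_T)$, $\iota N=\mathcal L\otimes_RN$, and $W\mathcal F$ is the perfect complex with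
$$\mathrm{Hom}_{D(R)}(W\mathcal F,N)\cong\mathrm{Hom}(\mathcal F,\iota N)\quad\text{naturally in }N. \tag{1}$$

**Mirror.** $\mathcal F$ is *mirror* to a finitely generated $R$-module $M$ if $W\mathcal F\cong M$ in $D^b\mathrm{Coh}((\mathbb C^\times)^n)$, with $M$ in degree $0$. For example, $\mathbb C_{T^1}$ is mirror to $R/(z-1)$, and $\mathbb C_x[-1]$ on the circle is mirror to $R$.

Christopher Kuo and Harold Williams, "Tropical Lagrangian coamoebae and generalized dimer models", arXiv:2412.18071 (2024), state the following.

**Conjecture.** If a constructible sheaf $\mathcal F\in\mathrm{Sh}^b(T^n)$ is mirror to an $R_n$-module $M$, then the dimension of the support of $\mathcal F$ is at least the projective dimension $\mathrm{pd}(M)$.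

It is known when $\mathcal F$ is concentrated in a single degree. We prove it for all bounded complexes and show that the bound is attained for every $M$. We assume $M\neq0$ throughout, so $\mathcal F\ne0$; the case $M=0$ is a matter of convention.

The projective dimension will be compared with another number, which counts free pieces without looking at their degrees.

**Towers and $\mathrm{fl}$.** For $E\in D^b\mathrm{Coh}((\mathbb C^\times)^n)$, a *tower of length $\ell$* is a sequence
$$E=E_{\ell-1}\to E_{\ell-2}\to\cdots\to E_0\to E_{-1}=0$$
in $D(R)$ with distinguished triangles $G_k\to E_k\to E_{k-1}\to G_k[1]$, where each *layer* $G_k$ is a finite direct sum of shifts $R[m]$. Let $\mathrm{fl}(E)$ be the least $\ell\ge0$ for which there is one. Clearly $\mathrm{fl}(E[m])=\mathrm{fl}(E)$.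

For example, $\mathrm{fl}(R\oplus R[7])=1$, since one layer may spread over many degrees. Over $\mathbb C[z^{\pm1}]$ we have $\mathrm{fl}(R/(z-1))=2$: the resolution $R\to R$ gives two layers, and an object with one layer has free cohomology. More generally, let $E$ be a bounded complex of finitely generated free modules $P^a\to\cdots\to P^b$. The quotients of $E$ by the subcomplexes of terms in degrees $\ge c$ form a tower with layers $P^c[-c]$, so
$$\mathrm{fl}(E)\le b-a+1. \tag{2}$$

**Theorem A.** For every $\mathcal F\in\mathrm{Sh}^b(T^n)$ with support of dimension $d$, $\mathrm{fl}(W\mathcal F)\le d+1$. If $W\mathcal F\cong M$ is a module, then $\mathrm{pd}(M)\le d$.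

**Theorem B.**

1. For every $0\ne E\in D^b\mathrm{Coh}((\mathbb C^\times)^n)$ there is $\mathcal F$ with $W\mathcal F\cong E$, and $\min\{\dim\operatorname{supp}\mathcal F:W\mathcal F\cong E\}=\mathrm{fl}(E)-1$.
2. For every finitely generated $M\ne0$, $\min\{\dim\operatorname{supp}\mathcal F:W\mathcal F\cong M\}=\mathrm{pd}(M)$. The minimum is attained by an $\mathcal F$ which is a shift of a single constructible sheaf.

The second half of Theorem A is the conjecture, so the conjecture is true.

## Localization as cohomology with coefficients

The definition (1) says what maps out of $W\mathcal F$ are. To cut $\mathcal F$ into pieces we want a formula. Let $\mathcal L^\vee=\mathcal Hom_{R_T}(\mathcal L,R_T)$. Concretely, for a sign $\varepsilon=\pm1$ that depends on conventions and never matters, sections of $\mathcal L^\vee$ over $U$ are the locally constant functions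
$$u:p^{-1}(U)\to R\quad\text{with}\quad u(x+\gamma)=z^{\varepsilon\gamma}u(x),\ \gamma\in\mathbb Z^n. \tag{3}$$
Put $\widehat W(\mathcal F)=Ra_*(\mathcal F\otimes_{\mathbb C}\mathcal L^\vee)\in D^b(R)$. This is an exact functor of $\mathcal F$.

**Lemma 1.** $W\mathcal F\cong\widehat W(\mathcal F)[n]$ for $\mathcal F\in\mathrm{Sh}^b(T)$.

*Proof.* We compare maps into an arbitrary $N\in D^b(R)$. Since $T$ is compact, $a_*=a_!$. The ring $R$ has finite global dimension, so Verdier duality over $R$ is available ([KS, Thm. 3.1.5]). Since $T$ is an oriented $n$-manifold, $a^!N\cong N_T[n]$ ([KS, Prop. 3.3.2]). Hence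
$$\mathrm{Hom}_{D(R)}(\widehat W\mathcal F,N)\cong\mathrm{Hom}_{D(R_T)}(\mathcal F\otimes_{\mathbb C}\mathcal L^\vee,N_T[n])\cong\mathrm{Hom}\big(\mathcal F,R\mathcal Hom_{R_T}(\mathcal L^\vee,N_T[n])\big),$$
the last step by tensor–Hom adjunction. As $\mathcal L^\vee$ is locally free of rank one with dual $\mathcal L$, the inner $R\mathcal Hom$ is $\mathcal L\otimes_RN[n]=\iota N[n]$. By (1) the right side is $\mathrm{Hom}(\mathcal F,\iota N[n])\cong\mathrm{Hom}_{D(R)}(W\mathcal F,N[n])=\mathrm{Hom}_{D(R)}(W\mathcal F[-n],N)$, naturally in $N\in D^b(R)$. Both $\widehat W\mathcal F$ and $W\mathcal F[-n]$ lie in $D^b(R)$, so Yoneda gives $\widehat W\mathcal F\cong W\mathcal F[-n]$. $\square$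

Two examples. For $T^1$, $\widehat W(\mathbb C_x)=R$, and indeed $W\mathbb C_x=R[1]$. For the half-open arc $I=[0,\tfrac12)$ in $T^1$, the sheaf $\mathcal L^\vee$ is trivial on $I$, so $\widehat W(\mathbb C_I)=R\Gamma_c(I;R)=0$, since a half-open interval has no compactly supported cohomology. So there are nonzero sheaves invisible to $W$; we shall use them at the end.

## Skeleta, free layers, and counting degrees

We now cut $\mathcal F$ along the skeleta of a triangulation.

**Lemma 2.** Let $\mathcal F\in\mathrm{Sh}^b(T)$ have support of dimension $d$. Then $\widehat W(\mathcal F)$ has a tower of length $d+1$. If the cohomology sheaves of $\mathcal F$ lie in degrees $[b_0,b_1]$, the layer $G_k$ is a finite sum of modules $R[-i-k]$ with $b_0\le i\le b_1$.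

*Proof.* *Strata.* By the subanalytic triangulation theorem ([KS, Prop. 8.2.5]) and compactness, there is a finite triangulation of $T$ such that the cohomology sheaves of $\mathcal F$ are locally constant on each open simplex $\sigma$. As $\sigma$ is contractible, they are constant of finite rank on $\sigma$; write $V^i_\sigma$ for the stalk of the $i$-th one. If $\dim\sigma>d$ then $\mathcal F|_\sigma=0$, since a nonzero constant sheaf on $\sigma$ would put $\sigma$ into the support.

*Splitting on a simplex.* We claim $\mathcal F|_\sigma\cong\bigoplus_i(V^i_\sigma)_\sigma[-i]$. Build $\mathcal F|_\sigma$ by truncations. The obstruction to splitting off the $i$-th cohomology sheaf is a map $(V^i_\sigma)_\sigma[-i]\to(\tau^{\le i-1}\mathcal F|_\sigma)[1]$. By induction the target is $\bigoplus_{j<i}(V^j_\sigma)_\sigma[-j+1]$, so the map lies in a sum of groups $\mathrm{Ext}^{i-j+1}_\sigma$ between constant sheaves of finite rank, with $i-j+1\ge2$. Since $\mathrm{Ext}^m_\sigma(\mathbb C,\mathbb C)=H^m(\sigma;\mathbb C)=0$ for $m>0$, it vanishes.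

*Skeleta.* Let $X_k$ be the $k$-skeleton, a closed set. Then $\mathcal F=\mathcal F_{X_d}$, $\mathcal F_{X_{-1}}=0$, and there are triangles
$$\mathcal F_{X_k\setminus X_{k-1}}\to\mathcal F_{X_k}\to\mathcal F_{X_{k-1}}\to,\qquad\mathcal F_{X_k\setminus X_{k-1}}=\bigoplus_{\dim\sigma=k}j_{\sigma!}(\mathcal F|_\sigma).$$
Apply $\widehat W$. For $\dim\sigma=k$ we have $\mathcal L^\vee|_\sigma\cong R_\sigma$, because $\sigma$ is contractible, and $R\Gamma_c(\sigma;R)=R[-k]$, so
$$\widehat W(j_{\sigma!}\mathcal F|_\sigma)=R\Gamma_c(\sigma;\mathcal F|_\sigma\otimes_{\mathbb C}\mathcal L^\vee|_\sigma)\cong\bigoplus_iV^i_\sigma\otimes R[-i-k].$$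
Thus the objects $\widehat W(\mathcal F_{X_k})$, $k=d,\dots,0,-1$, form the required tower. $\square$

With Lemma 1 this already gives the first half of Theorem A: $\mathrm{fl}(W\mathcal F)\le d+1$.

A tower can be made into an honest complex.

**Lemma 3 (chain model).** Suppose $E$ has a tower of length $d+1$ with layers $G_0,\dots,G_d$, regarded as graded free modules. Then $E$ is isomorphic in $D(R)$ to a complex with underlying graded module $\bigoplus_kG_k$ whose differential maps $G_k$ into $\bigoplus_{l>k}G_l$.

*Proof.* Induct along the tower. Suppose $E_{k-1}$ is represented by a complex $C$ of the stated form. It is a bounded complex of finitely generated free modules, so the morphism $E_{k-1}\to G_k[1]$ is represented by a chain map $\varphi:C\to G_k[1]$, where $G_k$ has zero differential. The triangle gives $E_k\cong\mathrm{cone}(\varphi)[-1]$. This is $C\oplus G_k$ with differential $(c,g)\mapsto(d_Cc,\pm\varphi(c))$, again of the stated form. $\square$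

**Degree counting for a single sheaf.** Here is the first thing to try. Suppose $\mathcal F$ is a single sheaf in degree $c$ and is mirror to $M$. By Lemma 2 the layer $G_k$ sits in the single degree $c+k$, so Lemma 3 represents $\widehat W(\mathcal F)$ by a complex of finitely generated free modules $P^c\to P^{c+1}\to\cdots\to P^{c+d}$. By Lemma 1, $\widehat W(\mathcal F)\cong M[-n]$, so the only cohomology is $M$, in degree $n$; in particular $c\le n\le c+d$. The complex is exact in degrees $>n$. Splitting surjections onto projectives from the right end, we find that $Z^m=\ker(P^m\to P^{m+1})$ is projective for all $m\ge n$. Hence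
$$0\to P^c\to\cdots\to P^{n-1}\to Z^n\to M\to0$$
is a projective resolution, and $\mathrm{pd}(M)\le n-c\le d$. This settles the single-degree case.

**Where it stops.** If the cohomology sheaves of $\mathcal F$ lie in degrees $[b_0,b_1]$, the same argument gives a free complex in degrees $[b_0,b_1+d]$, and only $\mathrm{pd}(M)\le n-b_0\le d+(b_1-b_0)$. For instance, on the circle take $\mathcal F=\mathbb C_{T^1}\oplus\mathbb C_{[0,1/2)}[5]$. It is mirror to $R/(z-1)$, since the second summand is invisible, but $n-b_0=6$: degree counting yields $\mathrm{pd}\le6$ where $d=1$.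

When $d=1$ one can repair this by hand. The chain model has two layers, with differential $G_0\to G_1$ of degree $1$. So it is a direct sum of two-term complexes $\varphi_m:G_0^m\to G_1^{m+1}$, one for each $m$. If the cohomology is a module $M'$ in one degree $s$, then $M'=\mathrm{coker}(\varphi_{s-1})\oplus\ker(\varphi_s)$ with $\varphi_{s-1}$ injective and $\varphi_s$ surjective. The first summand has $\mathrm{pd}\le1$ and the second is projective. With three layers this splitting is lost: $G_0^m$ maps to both $G_1^{m+1}$ and $G_2^{m+1}$, while $G_2^{m+1}$ also receives a map from $G_1^m$, so all degrees may be linked. We need an argument that counts layers and never looks at degrees.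

## Ghost maps and the proof of Theorem A

Projective dimension greater than $d$ means a nonzero class in some $\mathrm{Ext}^{d+1}(M,N)$. Such a class factors into $d+1$ maps, each raising the shift by one, and each of them vanishes on cohomology, so it cannot be seen by maps out of shifts of $R$. One free layer can absorb only one such map.

**Ghosts.** A morphism $g$ in $D(R)$ is a *ghost* if it is zero on all cohomology; equivalently, $g\circ f=0$ for every $f$ from any $R[m]$, because $\mathrm{Hom}(R[m],Y)=H^{-m}(Y)$. For example, the extension class $R/(z-1)\to R[1]$ of $0\to R\xrightarrow{z-1}R\to R/(z-1)\to0$ goes from an object in degree $0$ to one in degree $-1$, so it is a ghost; it is not zero, since the sequence does not split.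

**Lemma 4 (ghost lemma).** Let $E=E_d\to\cdots\to E_{-1}=0$ be a tower as above. Let $h:E\to Y_0$ be any morphism and let $g_i:Y_{i-1}\to Y_i$, $1\le i\le d+1$, be ghosts. Then $g_{d+1}\cdots g_1h=0$.

*Proof.* Induct on $d$. If $d=-1$ then $E=0$. Let $d\ge0$. The composite $G_d\to E\xrightarrow{h}Y_0\xrightarrow{g_1}Y_1$ is zero, because $G_d$ is a sum of shifts of $R$ and $g_1$ is a ghost. By the triangle $G_d\to E\to E_{d-1}\to G_d[1]$, the map $g_1h$ factors as $E\to E_{d-1}\xrightarrow{h'}Y_1$. By induction, applied to $E_{d-1}$, $h'$ and the $d$ ghosts $g_2,\dots,g_{d+1}$, we get $g_{d+1}\cdots g_2h'=0$. $\square$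

**Proposition 5.** If a finitely generated module $M\neq 0$ has a tower of length $d+1$, then $\mathrm{pd}(M)\le d$. Hence $\mathrm{pd}(M)+1\le\mathrm{fl}(M)$.

*Proof.* *Constructing the ghosts.* Choose a free resolution of $M$, with syzygies $\Omega^0=M$ and short exact sequences $0\to\Omega^{i+1}\to P_i\to\Omega^i\to0$. Let $\delta_i:\Omega^i\to\Omega^{i+1}[1]$ be their classes. The shift $\delta_i[i]:\Omega^i[i]\to\Omega^{i+1}[i+1]$ goes from an object concentrated in degree $-i$ to one concentrated in degree $-i-1$, so it is a ghost. By Lemma 4 with $h=\mathrm{id}_M$, the composite of $d+1$ ghosts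
$$\theta=\delta_d[d]\circ\cdots\circ\delta_1[1]\circ\delta_0:\ M\to\Omega^{d+1}[d+1]$$
is zero.

*The composite sees all of $\mathrm{Ext}^{d+1}$.* Let $N$ be an $R$-module. Since the $P_i$ are projective, the long exact sequences give
$$\mathrm{Hom}(\Omega^{d+1},N)\to\mathrm{Ext}^1(\Omega^d,N)\xrightarrow{\ \sim\ }\mathrm{Ext}^2(\Omega^{d-1},N)\xrightarrow{\ \sim\ }\cdots\xrightarrow{\ \sim\ }\mathrm{Ext}^{d+1}(M,N),$$
where the first map is surjective because $\mathrm{Ext}^1(P_d,N)=0$. Each connecting map is, up to sign, precomposition with a shift of some $\delta_i$, so the whole surjection is $f\mapsto f[d+1]\circ\theta$ up to sign. As $\theta=0$, we get $\mathrm{Ext}^{d+1}(M,N)=0$ for all $N$, that is, $\mathrm{pd}(M)\le d$. The second claim is the case $d+1=\mathrm{fl}(M)$. $\square$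

**Proof of Theorem A.** Let $\mathcal F$ have support of dimension $d$. By Lemmas 1 and 2, $W\mathcal F$ has a tower of length $d+1$. If $W\mathcal F\cong M$, Proposition 5 gives $\mathrm{pd}(M)\le d$. $\blacksquare$

This answers the question about $T^2$. Let $M=R/(z_1-1,z_2-1)$. The Koszul resolution gives $\mathrm{Ext}^2(M,R)\cong M\ne0$, so $\theta:M\to\Omega^1[1]\to\Omega^2[2]=R[2]$ is nonzero and no two layers suffice. No complex supported on a graph is mirror to $M$.

## Acyclic polyhedra and the proof of Theorem B(1)

Let $E\neq0$. Theorem A gives $\dim\operatorname{supp}\mathcal F\ge\mathrm{fl}(E)-1$ whenever $W\mathcal F\cong E$. It remains to build an $\mathcal F$ that reaches this bound.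

**Step 1: a matrix form of $E$.** We first write $E$ by matrices over $\mathbb C$. Finitely generated projective $R$-modules are free, by the Quillen–Suslin theorem for Laurent polynomial rings (R. G. Swan, *Projective modules over Laurent polynomial rings*, Trans. AMS 237 (1978)). So $E$ has a bounded resolution by finitely generated free modules, and $\mathrm{fl}(E)<\infty$ by (2). Let $\mathrm{fl}(E)=d+1$. Take the chain model of Lemma 3, reverse the indexing of the layers, and expand the entries of the differential in monomials:
$$E\cong\Big(\bigoplus_{i=0}^dV_i\otimes R,\ \delta\Big),\qquad\delta=\sum_{j<i}\sum_{\gamma\in S}A^\gamma_{ji}\otimes z^\gamma,\qquad A^\gamma_{ji}:V_i\to V_j\text{ of degree }1. \tag{4}$$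
Here the $V_i$ are finite-dimensional graded vector spaces and $S=-S\subset\mathbb Z^n$ is finite. Since the monomials are independent, $\delta^2=0$ says
$$\sum_j\ \sum_{\gamma+\gamma'=\eta}A^{\gamma'}_{kj}A^\gamma_{ji}=0\quad\text{for all }i,k,\eta. \tag{5}$$

The plan is to replace the $i$-th copy of $R$ by a sheaf $p_*\mathbb C_{K_i}$, where $K_i\subset\mathbb R^n$ is compact, and multiplication by $z^\gamma$ by translation. Translations must carry $K_j$ into $K_i$ for $j<i$, and $K_i$ must look like a point cohomologically. Large boxes would do both, but they have dimension $n$; we need dimension at most $i$.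

**Lemma 6.** There are compact connected polyhedra $K_0,\dots,K_d\subset\mathbb R^n$ with $\dim K_i\le\min(i,n)$, with $H^m(K_i;\mathbb C)=0$ for $m>0$, and with $\gamma+K_j\subset K_i$ for all $j<i$ and $\gamma\in S$.

*Proof.* Let $K_0$ be a point. Given $K_j$ for $j<i$, let $Q=\bigcup_{j<i,\,\gamma\in S}(\gamma+K_j)$, let $B$ be a closed box containing $Q$, and triangulate $B$ with $Q$ as a subcomplex. If $i>n$, put $K_i=B$.

Let $1\le i\le n$. Then $\dim Q\le i-1$, so $Q$ lies in the $(i-1)$-skeleton of $B$. Choose a set of $i$-simplices whose boundaries form a basis of the image of $\partial_i:C_i(B;\mathbb C)\to C_{i-1}(B;\mathbb C)$. Let $K_i$ be the union of the $(i-1)$-skeleton and these simplices. Then $H_i(K_i;\mathbb C)=0$, because the chosen boundaries are independent. Next, $\tilde H_{i-1}(K_i;\mathbb C)=\tilde H_{i-1}(B;\mathbb C)=0$, because they span. For $m<i-1$, $\tilde H_m(K_i;\mathbb C)=\tilde H_m(B;\mathbb C)=0$, because chains and boundaries agree there. So all reduced homology vanishes; $K_i$ is connected, and $H^m(K_i;\mathbb C)=0$ for $m>0$. $\square$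

For $i=1$ the recipe is to take a spanning tree of the $1$-skeleton. For $n=2$ and $S=\{0,\pm e_1,\pm e_2\}$ with $K_0=\{0\}$, the cross formed by the four segments from $0$ to $\pm e_1,\pm e_2$ is a valid $K_1$.

**Step 2: the complex of sheaves.** Now we define $\mathcal F$. Each $p|_{K_i}$ is proper with finite fibers, so $p_*$ is exact on sheaves supported on $K_i$, and $p_*\mathbb C_{K_i}$ is constructible ([KS, Prop. 8.4.8]). Its sections over $U$ are the locally constant functions on $p^{-1}(U)\cap K_i$. If $j<i$ and $\gamma+K_j\subset K_i$, define
$$\rho_\gamma:p_*\mathbb C_{K_i}\to p_*\mathbb C_{K_j},\qquad(\rho_\gamma s)(x)=s(x+\gamma).$$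
Then $(\rho_{\gamma'}\rho_\gamma s)(x)=s(x+\gamma+\gamma')$, so for given source and target a composite depends only on $\gamma+\gamma'$. By (5) the differential in
$$\mathcal F=\Big(\bigoplus_{i=0}^dV_i\otimes p_*\mathbb C_{K_i},\ \sum_{j<i}\sum_{\gamma\in S}A^\gamma_{ji}\otimes\rho_{-\varepsilon\gamma}\Big) \tag{6}$$
squares to zero; the maps $\rho_{-\varepsilon\gamma}$ exist because $S=-S$. So $\mathcal F$ is a bounded complex of constructible sheaves. Its support lies in $\bigcup_ip(K_i)$, so $\dim\operatorname{supp}\mathcal F\le\min(d,n)$.

**Step 3: its mirror.** We check that $\widehat W(\mathcal F)\cong E$. By the projection formula for the finite map $p|_{K_i}$ and the trivialization of $p^*\mathcal L^\vee$ in (3), there is an isomorphism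
$$p_*\mathbb C_{K_i}\otimes\mathcal L^\vee\cong p_*R_{K_i},\qquad s\otimes u\mapsto su.$$
Since $H^m(T;p_*R_{K_i})=H^m(K_i;\mathbb C)\otimes R$ is $R$ for $m=0$ and $0$ for $m>0$, every term of $\mathcal F\otimes\mathcal L^\vee$ is acyclic for global sections. So $\widehat W(\mathcal F)$ is the complex of global sections, with underlying graded module $\bigoplus V_i\otimes R$.

For its differential, $\rho_\gamma\otimes1$ sends $su$ to the function
$$x\mapsto s(x+\gamma)u(x)=z^{-\varepsilon\gamma}(su)(x+\gamma),$$
by (3). So it is the map $t\mapsto z^{-\varepsilon\gamma}\,t(\,\cdot+\gamma)$ from $p_*R_{K_i}$ to $p_*R_{K_j}$. Global sections are constants in $R$, because $K_i$ is connected, and on them this is multiplication by $z^{-\varepsilon\gamma}$. Thus $\rho_{-\varepsilon\gamma}$ induces $z^\gamma$, and $\widehat W(\mathcal F)\cong(\bigoplus V_i\otimes R,\delta)\cong E$. By Lemma 1, $W(\mathcal F[-n])\cong E$. The minimum in Theorem B(1) is therefore at most $d=\mathrm{fl}(E)-1$, and with Theorem A it is equal to it. $\blacksquare$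

**Example.** Let $n=1$ and $E=R/(z-1)$, resolved by $V_1\otimes R\xrightarrow{z-1}V_0\otimes R$ with $V_0=\mathbb C$ in degree $0$ and $V_1=\mathbb C$ in degree $-1$. With $K_0=\{0\}$, $S=\{0,\pm1\}$, $K_1=[-1,1]$ and $\varepsilon=1$, (6) is $p_*\mathbb C_{[-1,1]}\to\mathbb C_0$, $s\mapsto s(-1)-s(0)$. This is surjective, with kernel $\mathcal Z$ consisting of the locally constant functions with $s(-1)=s(0)$ over the base point. Restricting a function to $[-1,0]$, whose ends are now glued, gives a surjection $\mathcal Z\to\mathbb C_{T^1}$ with kernel $p_*\mathbb C_{(0,1]}$. That kernel is invisible: $\widehat W(p_*\mathbb C_{(0,1]})=R\Gamma_c((0,1];R)=0$. So $\mathcal F\cong\mathcal Z[1]$, and $W(\mathcal F[-1])=W(\mathcal Z)\cong W(\mathbb C_{T^1})=R/(z-1)$, as it should be.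

## Smearing along a segment: a single sheaf

Let $M\neq0$ be finitely generated and $q=\mathrm{pd}(M)\le n$. Since projectives are free, $M$ has a resolution
$$0\to P_q\to\cdots\to P_0\to M\to0 \tag{7}$$
by finitely generated free modules, so $\mathrm{fl}(M)\le q+1$ by (2). Proposition 5 gives $\mathrm{fl}(M)\ge q+1$. Hence $\mathrm{fl}(M)=q+1$, and the equality of numbers in Theorem B(2) is Theorem B(1).

It remains to realize $M$ by a shift of one sheaf. The resolution (7), with $P_i=V_i\otimes R$ and $V_i$ in degree $-i$, is a complex of the form (4), with $d=q$ and only $j=i-1$ occurring. The construction (6) gives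
$$\mathcal F=[\mathcal F_q\to\cdots\to\mathcal F_0],\qquad\mathcal F_i=V_i\otimes p_*\mathbb C_{K_i}\text{ in degree }-i,\qquad\widehat W\mathcal F\cong M,\qquad\dim\operatorname{supp}\mathcal F_i\le i.$$
If the maps were surjective we could pass to kernels, as in the example. In general they are not: for $n=1$ and $M=R\oplus R/(z-1)$, resolved by $R\to R^2$, the summand $\mathbb C_0$ of $\mathcal F_0$ that belongs to the free part of $M$ is not hit. The remedy is to enlarge $\mathcal F_{i+1}$ by an invisible sheaf that surjects onto what is needed. It may have one dimension more, since $\mathcal F_{i+1}$ is already allowed dimension $i+1$. Over the circle the model case is $\mathbb C_{[0,1/2)}\to\mathbb C_0$: the source is invisible, and the kernel $\mathbb C_{(0,1/2)}$ satisfies $\widehat W(\mathbb C_{(0,1/2)}[1])\cong R\cong\widehat W(\mathbb C_0)$.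

**Affine triangulations.** A triangulation of $T$ is *affine* if each closed simplex is the image under $p$ of an affine simplex on which $p$ is injective; it lifts to a $\mathbb Z^n$-periodic triangulation of $\mathbb R^n$. A sheaf is *PL-constructible* if, for some finite affine triangulation, it is constant of finite rank on each open simplex. The purpose of the next lemma is to let us refine triangulations freely. It uses the textbook fact of piecewise linear topology that any finite family of compact polyhedra in $T$ consists of subcomplexes of some finite affine triangulation.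

**Lemma 7.** Let $P_1,\dots,P_r\subset\mathbb R^n$ be compact polyhedra. There is a finite affine triangulation of $T$ such that every open simplex of its lift is, for each $s$ and each $\gamma\in\mathbb Z^n$, either contained in $\gamma+P_s$ or disjoint from it.

*Proof.* Cut $\mathbb R^n$ into the closed cubes of the grid $\tfrac12\mathbb Z^n$; $p$ is injective on each. Let $c_1,\dots,c_{2^n}$ represent them modulo $\mathbb Z^n$. Only finitely many of the sets $(\gamma+P_s)\cap c_a$ are nonempty. Choose a finite affine triangulation of $T$ with all $p((\gamma+P_s)\cap c_a)$ and all $p(c_a)$ as subcomplexes. Let $\tilde\omega$ be an open simplex of the lift and $\omega=p(\tilde\omega)$. Then $\omega$ lies in some $p(c_a)$, so $\tilde\omega$, being connected, lies in one of the pairwise disjoint translates of $c_a$. The assertion is invariant under translation, so assume $\tilde\omega\subset c_a$. Since $p$ is injective on $c_a$, and $\omega$ is contained in or disjoint from $p((\gamma+P_s)\cap c_a)$, the simplex $\tilde\omega$ is contained in or disjoint from $\gamma+P_s$. $\square$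

Two consequences follow. First, applied to the lifts of the closed simplices of finitely many affine triangulations, the lemma gives a common refinement. Hence two PL-constructible sheaves are constant on the open simplices of one affine triangulation, and the kernel of a map between them is PL-constructible. So are finite direct sums. Second, for a compact polyhedron $K\subset\mathbb R^n$, take the triangulation of Lemma 7. Over an open simplex $\omega$, the set $p^{-1}(\omega)\cap K$ is a finite union of whole lifts of $\omega$. By proper base change $p_*\mathbb C_K$ is constant of finite rank on $\omega$. So the $\mathcal F_i$ are PL-constructible.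

**Lemma 8.** Let $\mathcal G$ be a PL-constructible sheaf with $\dim\operatorname{supp}\mathcal G\le i<n$. There are a PL-constructible sheaf $\mathcal G'$ with $\dim\operatorname{supp}\mathcal G'\le i+1$ and $\widehat W(\mathcal G')=0$, and a surjection $\mathcal G'\to\mathcal G$.

*Proof.* *Construction.* The support of $\mathcal G$ is a finite union of images of affine simplices of dimension $\le i<n$. Choose $v\in\mathbb R^n$ outside their finitely many direction subspaces. Let $m,\mathrm{pr}:T\times[0,1]\to T$ be $m(x,t)=x+tv$ and $\mathrm{pr}(x,t)=x$. Let $\mathcal H=\mathcal G\boxtimes\mathbb C_{[0,1)}$, where $\mathbb C_{[0,1)}$ is extended by zero to $[0,1]$, and put $\mathcal G'=m_*\mathcal H$.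

*Finiteness of $m$.* Let $Z=\operatorname{supp}\mathcal G\times[0,1]$. On $Z$ the map $m$ is proper, because $Z$ is compact. A point of the fiber over $y$ is a $t\in[0,1]$ with $y-tv\in\operatorname{supp}\mathcal G$. Lift $y$ to $\mathbb R^n$: the segment of points $\tilde y-tv$ meets each lifted simplex at most once, by the choice of $v$, and meets only finitely many of them. So the fibers are finite, $m_*$ is exact on sheaves supported on $Z$, and $Rm_*=m_*$ there.

*PL-constructibility.* Let $\mathcal G$ be constant on the open simplices $\tau$ of an affine triangulation. Consider, for all lifts $\tilde\tau$ of simplices $\tau\subset\operatorname{supp}\mathcal G$ with closure $\bar\tau$ in $\mathbb R^n$, the compact polyhedra $\bar\tau$, $\bar\tau+v$ and $\{x+tv:x\in\bar\tau,\,t\in[0,1]\}$. They are the translates of finitely many, so Lemma 7 provides an affine triangulation adapted to them. The map $(x,t)\mapsto x+tv$ is injective on $\bar\tau\times[0,1]$, so each of the images of $\tilde\tau\times(0,1)$, $\tilde\tau\times\{0\}$, $\tilde\tau\times\{1\}$ is one of these polyhedra minus a union of others. Hence an open simplex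 $\tilde\omega$ of the new lifted triangulation is contained in or disjoint from each such image.

Fix $\tilde\omega$ and let $\omega=p(\tilde\omega)$. The set $m^{-1}(\omega)\cap Z$ is identified with the set of $(x,t)$ with $x$ in the lift of $\operatorname{supp}\mathcal G$, $t\in[0,1]$ and $x+tv\in\tilde\omega$. It is the disjoint union of finitely many images of continuous sections over $\omega$, one for each cell $\tilde\tau\times(0,1)$, $\tilde\tau\times\{0\}$ or $\tilde\tau\times\{1\}$ whose image contains $\tilde\omega$. Images of sections are closed, so, being finitely many and disjoint, they are also open. On each cell $\mathcal H$ is constant of finite rank (it is zero on $\tilde\tau\times\{1\}$). By proper base change $m_*\mathcal H|_\omega$ is a finite direct sum of constant sheaves of finite rank. So $\mathcal G'$ is PL-constructible, and its support lies in $m(Z)$, of dimension $\le i+1$.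

*Surjection.* The restriction $\mathbb C_{[0,1)}\to\mathbb C_{\{0\}}$ is surjective. As $m_*$ is exact on sheaves supported on $Z$, it induces a surjection $\mathcal G'\to m_*(\mathcal G\boxtimes\mathbb C_{\{0\}})=\mathcal G$.

*Invisibility.* A local system on $T\times[0,1]$ is pulled back along $\mathrm{pr}$ from its restriction to $T\times\{0\}$, so $m^*\mathcal L^\vee\cong\mathrm{pr}^*\mathcal L^\vee$. By the projection formula,
$$\widehat W(\mathcal G')=R\Gamma(T\times[0,1];\mathcal H\otimes m^*\mathcal L^\vee)=R\Gamma\big(T;R\mathrm{pr}_*((\mathcal G\otimes\mathcal L^\vee)\boxtimes\mathbb C_{[0,1)})\big).$$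
By proper base change the stalk of this $R\mathrm{pr}_*$ at $x$ has cohomology $(\mathcal G\otimes\mathcal L^\vee)_x\otimes H^*([0,1],\{1\};\mathbb C)=0$. Hence $\widehat W(\mathcal G')=0$. $\square$

**Proof of Theorem B(2).** The equality of numbers is proved above. We shorten the complex $\mathcal F$ from the right, one term at a time. For $0\le i\le q$ we construct a PL-constructible sheaf $\mathcal Z_i$ with $\dim\operatorname{supp}\mathcal Z_i\le i$ and a complex
$$C_i=[\mathcal F_q\to\cdots\to\mathcal F_{i+1}\to\mathcal Z_i],\quad\mathcal Z_i\text{ in degree }-i,\qquad\text{with }\widehat W(C_i)\cong M.$$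

**Start.** Take $\mathcal Z_0=\mathcal F_0$, so $C_0=\mathcal F$.

**Adding an invisible sheaf.** Let $\mathcal Z_i$ be given with $i<q\le n$. As $\dim\operatorname{supp}\mathcal Z_i\le i<n$, Lemma 8 gives an invisible $\mathcal Z_i'$ with support of dimension $\le i+1$ and a surjection $\mathcal Z_i'\to\mathcal Z_i$. Consider the complex
$$C_i'=[\mathcal F_q\to\cdots\to\mathcal F_{i+2}\to\mathcal F_{i+1}\oplus\mathcal Z_i'\to\mathcal Z_i],$$
where $\mathcal F_{i+2}$ maps to $\mathcal F_{i+1}\oplus0$. Then $C_i\subset C_i'$ is a subcomplex whose quotient is $\mathcal Z_i'$ in one degree. Since $\widehat W(\mathcal Z_i')=0$, we get $\widehat W(C_i)\cong\widehat W(C_i')$.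

**Passing to the kernel.** Set $\mathcal Z_{i+1}=\ker(\mathcal F_{i+1}\oplus\mathcal Z_i'\to\mathcal Z_i)$. It is PL-constructible with support of dimension $\le i+1$. The map from $\mathcal F_{i+2}$ lands in it, so $C_{i+1}=[\mathcal F_q\to\cdots\to\mathcal F_{i+2}\to\mathcal Z_{i+1}]$ is a subcomplex of $C_i'$. The quotient is $[(\mathcal F_{i+1}\oplus\mathcal Z_i')/\mathcal Z_{i+1}\to\mathcal Z_i]$, which is acyclic because $\mathcal F_{i+1}\oplus\mathcal Z_i'\to\mathcal Z_i$ is surjective. So $C_{i+1}$ and $C_i'$ are quasi-isomorphic, and $\widehat W(C_{i+1})\cong\widehat W(C_i')\cong M$.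

**End.** For $i=q$ we have $C_q=\mathcal Z_q[q]$, so $\widehat W(\mathcal Z_q[q])\cong M$, and Lemma 1 gives
$$W(\mathcal Z_q[q-n])\cong M,\qquad\dim\operatorname{supp}\mathcal Z_q\le q.$$
Here $\mathcal Z_q$ is a single constructible sheaf, and Theorem A gives $\dim\operatorname{supp}\mathcal Z_q\ge\mathrm{pd}(M)=q$. So the minimum $\mathrm{pd}(M)$ is attained by a shift of a single constructible sheaf. $\blacksquare$
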